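\title{Failure of the Laurent phenomenon for cluster algebras of quivers with $2$-cycles}

\begin{abstract}
A loop-free quiver with oriented $2$-cycles can be mutated once it carries a homotopy, a normal subgroupoid of its fundamental groupoid that decides which $2$-cycles cancel. We show that the resulting cluster algebras need not have the Laurent property. For the quiver $1\rightleftarrows2\rightleftarrows3$ with a suitable homotopy, nine mutations produce a cluster variable that is not a Laurent polynomial, for every coefficient semifield and all initial coefficients. Rank three is the smallest rank in which this happens, and in rank four the property fails even over $\mathbb Q$ with trivial coefficients. For $1\rightleftarrows2\rightleftarrows3$ we determine all homotopies for which the property fails: they are those whose quotient group is cyclic of order at least three, possibly infinite.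
\end{abstract}

\section{The question and the results}\label{sec:intro}

Fomin--Zelevinsky mutation of a quiver at a vertex $k$ composes the paths $i\to k\to j$, reverses the arrows at $k$, and cancels all oriented $2$-cycles that arise. If the quiver is allowed to have $2$-cycles from the start, one needs a rule that says which of them cancel. In the setting of Li, Liu, Mou and Pan \cite{LLMP}, which we follow, this rule is a homotopy on the quiver: a $2$-cycle cancels when it is null-homotopic. We recall the definitions and then pose the question.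

\subsection{Quivers with homotopy and their mutation}

Let $Q$ be a finite quiver without loops on the vertex set $\{1,\dots,n\}$; oriented $2$-cycles are allowed. Let $p_{ij}$ be the number of arrows $i\to j$. A \emph{walk} is a path in the underlying graph, each arrow being traversed forwards ($a$) or backwards ($a^{-1}$). Walks are composed from left to right. The \emph{fundamental groupoid} $\pi_1(Q)$ has the vertices as objects, and its morphisms $i\to j$ are the reduced walks from $i$ to $j$, that is, the walks without a subword $aa^{-1}$ or $a^{-1}a$. We write $\pi_1(Q,v)$ for the group of reduced closed walks at $v$.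

A \emph{homotopy} on $Q$ is a normal subgroupoid $H$ of $\pi_1(Q)$: a family of subgroups $H_v\subseteq\pi_1(Q,v)$ with $\gamma^{-1}H_i\gamma=H_j$ for every walk $\gamma$ from $i$ to $j$. A \emph{$2$-cycle} is a closed walk $ab$ with arrows $a\colon i\to j$, $b\colon j\to i$ and $i\ne j$. By normality $ab\in H$ if and only if $ba\in H$, and we do not distinguish these two walks. The homotopy $H$ is \emph{reduced} if it contains no $2$-cycle.

Let $H$ be a reduced homotopy on $Q$ and $k$ a vertex. A \emph{mutation} of $(Q,H)$ at $k$ is obtained in three steps.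
\begin{enumerate}
\item[(1)] Form $\widetilde Q$ from $Q$: replace every arrow $a$ incident to $k$ by a reversed arrow $a^*$, and for every pair of arrows $a\colon i\to k$, $b\colon k\to j$ of $Q$ with $i\ne j$ add a \emph{new arrow} $[ab]\colon i\to j$. Pairs with $i=j$ produce nothing, so $\widetilde Q$ has no loops.
\item[(2)] Let $\varphi\colon\pi_1(\widetilde Q)\to\pi_1(Q)$ be the groupoid morphism with $a^*\mapsto a^{-1}$ and $[ab]\mapsto ab$ that fixes all other arrows. Put $\widetilde H=\varphi^{-1}(H)$.
\item[(3)] Choose a maximal family of pairwise arrow-disjoint $2$-cycles of $\widetilde Q$, each of which contains a new arrow and lies in $\widetilde H$. Delete their arrows, call the result $Q^\dagger$, and put $H^\dagger=\widetilde H\cap\pi_1(Q^\dagger)$.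
\end{enumerate}
The pair $(Q^\dagger,H^\dagger)$ is again a loop-free quiver with reduced homotopy. We say that step (3) is \emph{forced} if there is only one such family. There are two extreme cases. The maximal homotopy $H=\pi_1(Q)$ is reduced only if $Q$ has no $2$-cycles, and it gives Fomin--Zelevinsky mutation. If $H$ is trivial, step (3) removes nothing; the transported homotopy is then usually not trivial, since it contains the triangles $[ab]\,b^*a^*$.

\subsection{Cluster patterns}

A \emph{semifield} $\mathbb P$ is an abelian multiplicative group with a commutative and associative operation $\oplus$ over which multiplication distributes. The simplest one is $\mathbb P=\{1\}$ with $1\oplus1=1$, the case of \emph{trivial coefficients}. The group $\mathbb P$ is torsion-free \cite[\S5]{FZ}, so the group rings $\mathbb{ZP}$ and $\mathbb{QP}$ over $\mathbb Z$ and $\mathbb Q$ are domains. Their addition $+$ is not the operation $\oplus$: the element $q\oplus1$ lies in $\mathbb P$ and is a unit of $\mathbb{ZP}$, while $q+1$ is a formal sum. Let $\mathcal F$ be a field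 of rational functions in $n$ variables over the fraction field of $\mathbb{QP}$.

A \emph{seed} is a triple $(\mathbf x,\mathbf y,(Q,H))$, where $\mathbf x=(x_1,\dots,x_n)$ is a free generating set of $\mathcal F$, $\mathbf y=(y_1,\dots,y_n)\in\mathbb P^n$, and $(Q,H)$ is a loop-free quiver with reduced homotopy. A \emph{seed mutation} at $k$ replaces $(Q,H)$ by a mutation at $k$, keeps $x_i$ for $i\ne k$, and sets
\begin{equation}\label{eq:seed}
x_kx_k'=\frac{y_k\prod_ix_i^{p_{ik}}+\prod_jx_j^{p_{kj}}}{y_k\oplus1},\qquad y_k'=y_k^{-1},\qquad y_j'=y_j\,y_k^{p_{kj}}(y_k\oplus1)^{p_{jk}-p_{kj}}\quad(j\ne k).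
\end{equation}
The numbers $p_{ij}$ are counted in $Q$, without canceling opposite arrows.

Let $\mathbb T_n$ be the $n$-regular tree whose edges are labeled $1,\dots,n$, with distinct labels at each vertex. A \emph{cluster pattern} from $(Q,H)$ assigns a seed $(\mathbf x_t,\mathbf y_t,(Q_t,H_t))$ to each vertex $t$ of $\mathbb T_n$. The initial seed $(\mathbf x,\mathbf y,(Q,H))$ sits at a vertex $t_0$, and for each edge $t\overset{k}{-}t'$ with $t'$ farther from $t_0$ than $t$, the seed at $t'$ is a seed mutation at $k$ of the seed at $t$, with any choice in step (3). The elements $x_{i,t}$ are the \emph{cluster variables}, and the $\mathbb{ZP}$-subalgebra of $\mathcal F$ that they generate is a \emph{$2$-cycle-allowed cluster algebra}. The \emph{Laurent phenomenon} holds for the pattern if every $x_{i,t}$ lies in $\mathbb{ZP}[\mathbf x^{\pm1}]=\mathbb{ZP}[x_1^{\pm1},\dots,x_n^{\pm1}]$.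

\subsection{The Laurent question}

Our only external input is the following theorem.

\begin{theorem}[\cite{LLMP}]\label{thm:known}
Suppose that $H$ contains the square of every closed walk of $Q$. Then for every cluster pattern from $(Q,H)$, all cluster variables lie in $\mathbb Z_{\ge0}\mathbb P[x_1^{\pm1},\dots,x_n^{\pm1}]$, and the cluster algebra is contained in $\mathbb{ZP}[\mathbf x^{\pm1}]$.
\end{theorem}

The question, which comes from \cite{LLMP}, is whether the hypothesis on squares can be dropped.

\medskip\noindent
\textbf{Question.} \emph{Does the Laurent phenomenon hold for every loop-free quiver with reduced homotopy $(Q,H)$, every semifield $\mathbb P$, every $\mathbf y\in\mathbb P^n$ and every cluster pattern from $(Q,H)$?}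
\medskip

One would guess that it does. Theorem~\ref{thm:known} covers the maximal homotopy, hence Fomin--Zelevinsky mutation, and every loop-free quiver has a reduced homotopy to which it applies (Example~\ref{ex:even}). The smallest quiver with a $2$-cycle supports the guess, and it shows what is at stake.

\begin{example}\label{ex:rank2}
Let $Q$ be $1\rightleftarrows2$ and $\mathbb P=\{1\}$. Mutation creates no new arrow, so the quiver keeps its shape. The two monomials in \eqref{eq:seed} coincide, and alternate mutations give a sequence with $z_{\ell-1}z_{\ell+1}=2z_\ell$: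
\[
x_1,\quad x_2,\quad 2x_2/x_1,\quad 4/x_1,\quad 4/x_2,\quad 2x_1/x_2,\quad x_1,\quad x_2,\ \dots
\]
Every variable is a power of $2$ times a Laurent monomial. The Laurent phenomenon says that the exponent of $2$, which here runs through $0,0,1,2,2,1,0,0,\dots$, never becomes negative: each $2$ that enters a denominator must be met by a $2$ in the numerator.
\end{example}

\subsection{Results}

The answer to the Question is negative. Let $Q_0$ be the quiver $1\rightleftarrows2\rightleftarrows3$ with arrows
\[
\alpha\colon1\to2,\qquad\alpha'\colon2\to1,\qquad\beta\colon2\to3,\qquad\beta'\colon3\to2 .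
\]
The signed number of traversals of an arrow by a walk counts forward traversals as $+1$ and backward traversals as $-1$.

\begin{theorem}\label{thm:A}
Let $m\ge3$ be an integer or $m=0$. Let $H$ consist of the closed walks of $Q_0$ whose signed number of traversals of $\alpha'$ and $\beta'$ together is $\equiv0\pmod m$ (is $0$, if $m=0$). Then $H$ is a reduced homotopy. For every semifield $\mathbb P$ and every $\mathbf y$, mutating successively at $2,1,2,3,1,2,1,2,1$, where each step (3) is forced, produces at the last step the cluster variable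
\[
x_3\cdot\frac{y_1y_2^2y_3\oplus1}{y_1y_2^2y_3+1}\ \notin\ \mathbb{ZP}[x_1^{\pm1},x_2^{\pm1},x_3^{\pm1}].
\]
For $\mathbb P=\{1\}$ this is $x_3/2$. If $y_1y_2^2y_3\ne1$, it does not even lie in $\mathbb{QP}[x_1^{\pm1},x_2^{\pm1},x_3^{\pm1}]$.
\end{theorem}

The next theorem shows that three is the smallest rank of a counterexample, and that the failure for trivial coefficients is not only a matter of the denominator $2$.

\begin{theorem}\label{thm:B}
\begin{enumerate}
\item[(i)] If $n\le2$, the Laurent phenomenon holds for every $(Q,H)$, $\mathbb P$ and $\mathbf y$.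
\item[(ii)] For $n=4$ there is an example with $\mathbb P=\{1\}$ in which $x_3/(x_4^2+1)$ is a cluster variable. So the Laurent property fails even over $\mathbb Q$ with trivial coefficients.
\end{enumerate}
\end{theorem}

For $Q_0$ the answer depends only on a quotient of the fundamental group.

\begin{theorem}\label{thm:C}
Let $H$ be a reduced homotopy on $Q_0$ and $G=\pi_1(Q_0,2)/H_2$. If $G$ is not cyclic, or $|G|=2$, then the Laurent phenomenon holds for all cluster patterns from $(Q_0,H)$, for all $\mathbb P$ and $\mathbf y$. If $G$ is cyclic with $3\le|G|\le\infty$, then for every $\mathbb P$ and every $\mathbf y$ some cluster pattern from $(Q_0,H)$ violates it.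
\end{theorem}

The case $|G|=1$ does not occur, because $H$ is reduced. The trivial homotopy, for which $G$ is free of rank two, is a Laurent case.

The mechanism is as follows. All quivers reached from $Q_0$ consist of $2$-cycles, arranged as a chain or as a triangle, so that as in Example~\ref{ex:rank2} every exchange relation is a monomial times a scalar factor. The homotopy intervenes at one point only: mutation at the center of a chain creates a $2$-cycle between the two ends, and this $2$-cycle either survives or cancels. If it always survives, the factors cancel correctly. If it cancels after having survived earlier, a variable is missing from the next exchange relation, and a factor can be left in the denominator.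

Section~\ref{sec:weights} turns mutation into a rule for matrices over a group ring. Sections~\ref{sec:A}, \ref{sec:B} and~\ref{sec:C} prove the three theorems.

\section{Weights and matrices over a group ring}\label{sec:weights}

Following a subgroupoid through nine mutations is impractical, since each step changes the groupoid. We therefore describe $H$ as a kernel, so that it is recorded by one group element on each arrow.

Let $G$ be a group. A \emph{weight} is a groupoid morphism $\omega\colon\pi_1(Q)\to G$. It is given by arbitrary values $\omega(a)\in G$ on the arrows; the weight of a walk is the product of the $\omega(a)^{\pm1}$ along it. The closed walks of weight $1$ form a homotopy $\ker\omega$, because $\omega(\gamma^{-1}w\gamma)=\omega(\gamma)^{-1}\omega(w)\omega(\gamma)$. A $2$-cycle $ab$ lies in $\ker\omega$ if and only if $\omega(a)=\omega(b)^{-1}$. For elements $\lambda_v\in G$, replacing $\omega(w)$ by $\lambda_i\omega(w)\lambda_j^{-1}$ for walks $w$ from $i$ to $j$ gives a weight with the same kernel; we call this \emph{regauging}.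

\begin{example}\label{ex:even}
Let $G=(\mathbb Z/2)^{N}$, where $N$ is the number of arrows of $Q$, and let $\omega$ send the arrows to the standard basis vectors. Its kernel $H^{\mathrm{ev}}$ consists of the closed walks that traverse every arrow an even number of times. It contains all squares, and it is reduced because a $2$-cycle $ab$ traverses $a$ once. So Theorem~\ref{thm:known} applies to $(Q,H^{\mathrm{ev}})$.
\end{example}

For $b=\sum_sn_ss$ in the group ring $\mathbb Z[G]$ put
\[
[b]_+=\sum_{n_s>0}n_ss,\qquad[b]_-=\sum_{n_s<0}(-n_s)s,\qquad\overline b=\sum_sn_ss^{-1},\qquad\varepsilon(b)=\sum_sn_s .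
\]
The map $\varepsilon\colon\mathbb Z[G]\to\mathbb Z$ is a ring homomorphism, the \emph{augmentation}. To a weight $\omega$ on $Q$ we attach the matrix $B=(b_{ij})$ over $\mathbb Z[G]$ with
\[
b_{ij}=\sum_{a\colon i\to j}\omega(a)\ -\sum_{a\colon j\to i}\omega(a)^{-1}.
\]
Then $b_{ii}=0$ and $b_{ji}=-\overline{b_{ij}}$, and regauging replaces $b_{ij}$ by $\lambda_ib_{ij}\lambda_j^{-1}$. The inverse in the second sum is chosen so that a term of the first sum equals a term of the second exactly when the two arrows form a $2$-cycle in $\ker\omega$. Hence, if $\ker\omega$ is reduced, nothing cancels in $b_{ij}$: the two sums are $[b_{ij}]_+$ and $[b_{ij}]_-$, and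
\begin{equation}\label{eq:p}
p_{ij}=\varepsilon([b_{ij}]_+),\qquad p_{ji}=\varepsilon([b_{ij}]_-).
\end{equation}

\begin{lemma}\label{lem:matrix}
Let $H=\ker\omega$ be reduced, with matrix $B$, and let $(Q^\dagger,H^\dagger)$ be any mutation of $(Q,H)$ at $k$. Then $H^\dagger=\ker\omega^\dagger$ is reduced, where $\omega^\dagger$ is the restriction of $\omega\varphi$ to $\pi_1(Q^\dagger)$. The matrix of $\omega^\dagger$ is $\mu_k(B)=(b'_{ij})$, where $b'_{ii}=0$, $b'_{ik}=-b_{ik}$, $b'_{ki}=-b_{ki}$, and for distinct $i,j\ne k$
\begin{equation}\label{eq:mut}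
b'_{ij}=P_{ij}-N_{ij},\qquad P_{ij}=[b_{ij}]_++[b_{ik}]_+[b_{kj}]_+,\qquad N_{ij}=[b_{ij}]_-+[b_{ik}]_-[b_{kj}]_- .
\end{equation}
Step (3) is forced if, for all such $i,j$, every $s\in G$ that occurs in both $P_{ij}$ and $N_{ij}$ has coefficient $1$ in both. Moreover $\mu_k(\mu_k(B))=B$, and $\mu_k$ commutes with regauging.
\end{lemma}

\begin{proof}
Since $\varphi$ is the identity on vertices, $\widetilde H=\ker(\omega\varphi)$, and therefore $H^\dagger=\ker\omega^\dagger$. The weight $\omega\varphi$ takes the values $\omega(a)^{-1}$ on $a^*$ and $\omega(a)\omega(b)$ on $[ab]$.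

Between $i$ and $k$ there is no new arrow, so nothing is deleted. An arrow $i\to k$ of weight $s$ becomes an arrow $k\to i$ of weight $s^{-1}$, so its contribution to the $(i,k)$ entry changes from $s$ to $-s$; an arrow $k\to i$ of weight $s^{-1}$ becomes an arrow $i\to k$ of weight $s$, and its contribution changes from $-s$ to $s$. Thus $b'_{ik}=-b_{ik}$, still without cancellation.

Let $i,j\ne k$ be distinct. A new arrow $i\to j$ has weight $sr$ with $s$ a term of $[b_{ik}]_+$ and $r$ a term of $[b_{kj}]_+$. A new arrow $j\to i$ comes from $j\to k\to i$ and has weight $r^{-1}s^{-1}=(sr)^{-1}$ with $s$ a term of $[b_{ik}]_-$ and $r$ a term of $[b_{kj}]_-$. So in $\widetilde Q$ the weights of the arrows $i\to j$ add up to $P_{ij}$, and the inverse weights of the arrows $j\to i$ add up to $N_{ij}$. For $s\in G$ let $A_s$ be the set of arrows $i\to j$ of weight $s$ and $A'_s$ the set of arrows $j\to i$ of weight $s^{-1}$. The $2$-cycles between $i$ and $j$ in $\widetilde H$ are the pairs in $\bigcup_sA_s\times A'_s$. Each contains a new arrow, since two old arrows form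 a $2$-cycle of $Q$, which is not in the reduced homotopy $H$. A family of disjoint pairs is maximal exactly when, for each $s$, it exhausts $A_s$ or $A'_s$. After the deletion no $2$-cycle of weight $1$ remains, and $P_{ij}-N_{ij}$ is unchanged because each deleted pair removes $s$ from both sums. The family is unique if for each $s$ one of $A_s,A'_s$ is empty or both have one element.

Formula \eqref{eq:mut} reads $b'_{ij}=b_{ij}+[b_{ik}]_+[b_{kj}]_+-[b_{ik}]_-[b_{kj}]_-$. As $[-b]_\pm=[b]_\mp$, a second mutation at $k$ adds the opposite correction, so $\mu_k$ is an involution. It commutes with regauging because $[\lambda b\lambda']_\pm=\lambda[b]_\pm\lambda'$ for $\lambda,\lambda'\in G$.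
\end{proof}

By the lemma and \eqref{eq:p}, the numbers $p_{ij}$ at every seed of a pattern are computed by iterating the maps $\mu_k$. For $G=\{1\}$, formula \eqref{eq:mut} is Fomin--Zelevinsky mutation of a skew-symmetric integer matrix.

\subsection*{Quivers made of single $2$-cycles}
A \emph{difference} is an element $s-s'\in\mathbb Z[G]$ with $s\ne s'$ in $G$. The entry $b_{ij}=s-s'$ means one arrow $i\to j$ of weight $s$ and one arrow $j\to i$ of weight $s'^{-1}$; then $b_{ji}=s'^{-1}-s^{-1}$. Suppose that every entry of $B$ is zero or a difference. If $b_{ik}=0$ or $b_{kj}=0$, then $b'_{ij}=b_{ij}$ and no new arrow joins $i$ and $j$. If $b_{ik}=s-s'$ and $b_{kj}=r-r'$, then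
\begin{equation}\label{eq:diff}
b'_{ij}=b_{ij}+sr-s'r'.
\end{equation}
In rank three we shall meet \eqref{eq:diff} in two situations only, and step (3) is forced in both by Lemma~\ref{lem:matrix}:
\begin{itemize}
\item $b_{ij}=0$. Then $P_{ij}=sr$ and $N_{ij}=s'r'$. The new $2$-cycle survives if $sr\ne s'r'$ and is deleted if $sr=s'r'$.
\item $b_{ij}=s'r'-sr\neq0$. Then $P_{ij}=N_{ij}=sr+s'r'$, each new arrow cancels against an old one, and $b'_{ij}=0$.
\end{itemize}
Put $c_{ij}=1$ if $b_{ij}$ is a difference and $c_{ij}=0$ if $b_{ij}=0$. Then $p_{ij}=p_{ji}=c_{ij}$, and \eqref{eq:seed} becomes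
\begin{equation}\label{eq:simple}
x_kx_k'=F(y_k)\prod_{i\ne k}x_i^{c_{ik}},\qquad y_k'=y_k^{-1},\qquad y_j'=y_jy_k^{c_{kj}},\qquad\text{where }F(q)=\frac{q+1}{q\oplus1}.
\end{equation}
Multiplying numerator and denominator by $q$ shows that $F(q^{-1})=F(q)$. For $\mathbb P=\{1\}$ the factor is $F(1)=2$.

\section{The counterexample in rank three}\label{sec:A}

We prove Theorem~\ref{thm:A}. Let $G=\langle g\rangle$ be cyclic of order $m$, infinite if $m=0$, and put $\omega(\alpha)=\omega(\beta)=1$ and $\omega(\alpha')=\omega(\beta')=g^{-1}$. Then $H=\ker\omega$. It is reduced because both $2$-cycles have weight $g^{-1}\ne1$. The hypothesis on $m$ enters only through $g\ne1$ and $g^2\ne1$.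

\subsection*{The quivers and the coefficients}
Initially $b_{12}=b_{23}=1-g$ and $b_{13}=0$. Table~\ref{tab:A} lists the seeds $t_0,\dots,t_8$ and the vertex $k$ at which each is mutated.

\begin{table}[ht]
\centering
\begin{tabular}{c|ccc|ccc|c}
 & $b_{12}$ & $b_{23}$ & $b_{13}$ & \multicolumn{3}{c|}{coefficients at $1,2,3$} & $k$\\
\hline
$t_0$ & $1-g$ & $1-g$ & $0$ & $y_1$ & $y_2$ & $y_3$ & $2$\\
$t_1$ & $g-1$ & $g-1$ & $1-g^2$ & $y_1y_2$ & $y_2^{-1}$ & $y_2y_3$ & $1$\\
$t_2$ & $1-g$ & $0$ & $g^2-1$ & $(y_1y_2)^{-1}$ & $y_1$ & $y_1y_2^2y_3$ & $2$\\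
$t_3$ & $g-1$ & $0$ & $g^2-1$ & $y_2^{-1}$ & $y_1^{-1}$ & $y_1y_2^2y_3$ & $3$\\
$t_4$ & $g-1$ & $0$ & $1-g^2$ & $y_1y_2y_3$ & $y_1^{-1}$ & $(y_1y_2^2y_3)^{-1}$ & $1$\\
$t_5$ & $1-g$ & $1-g$ & $g^2-1$ & $(y_1y_2y_3)^{-1}$ & $y_2y_3$ & $y_2^{-1}$ & $2$\\
$t_6$ & $g-1$ & $g-1$ & $0$ & $y_1^{-1}$ & $(y_2y_3)^{-1}$ & $y_3$ & $1$\\
$t_7$ & $1-g$ & $g-1$ & $0$ & $y_1$ & $(y_1y_2y_3)^{-1}$ & $y_3$ & $2$\\
$t_8$ & $g-1$ & $1-g$ & $0$ & $(y_2y_3)^{-1}$ & $y_1y_2y_3$ & $(y_1y_2)^{-1}$ & $1$
\end{tabular}
\caption{The seeds along the mutation sequence $2,1,2,3,1,2,1,2,1$.}\label{tab:A}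
\end{table}

At each step the two entries involving $k$ change sign. At $t_2,t_3,t_6,t_8$ the vertex $k$ has only one neighbor, so no new arrow appears and the third entry stays. At the other seeds the third entry is given by \eqref{eq:diff}; at $t_1$ and $t_4$ we use $b_{21}=-\overline{(g-1)}=1-g^{-1}$:
\[
\begin{array}{ll}
t_0\to t_1: & b'_{13}=0+1\cdot1-g\cdot g=1-g^2,\\
t_1\to t_2: & b'_{23}=(g-1)+1\cdot1-g^{-1}\cdot g^2=0,\\
t_4\to t_5: & b'_{23}=0+1\cdot1-g^{-1}\cdot g^2=1-g,\\
t_5\to t_6: & b'_{13}=(g^2-1)+1\cdot1-g\cdot g=0,\\
t_7\to t_8: & b'_{13}=0+1\cdot g-g\cdot1=0.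
\end{array}
\]
Each line is one of the two situations listed after \eqref{eq:diff}, so every step (3) is forced. The coefficients follow from \eqref{eq:simple}: the coefficient at $k$ is inverted and multiplies the coefficients of the neighbors of $k$.

Compare the first and the last line. At $t_0$ and at $t_7$ the quiver is the same chain and we mutate at its center. The $2$-cycle created between $1$ and $3$ survives the first time, because $g^2\ne1$, and cancels the second time.

\subsection*{Trivial coefficients}
For $\mathbb P=\{1\}$ every variable is $2^{\nu}$ times a Laurent monomial, and by \eqref{eq:simple} a mutation at $k$ replaces $\nu_k$ by $1-\nu_k+\sum_ic_{ik}\nu_i$. The vectors $(\nu_1,\nu_2,\nu_3)$ at $t_0,\dots,t_8$ are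
\[
(0,0,0),\ (0,1,0),\ (2,1,0),\ (2,2,0),\ (2,2,3),\ (4,2,3),\ (4,6,3),\ (3,6,3),\ (3,1,3).
\]
At $t_8$ the vertex $1$ is joined to $2$ only, and the ninth mutation gives $\nu_1=1-3+1=-1$. Had the $2$-cycle between $1$ and $3$ survived, we would have found $1-3+1+3=2$.

\subsection*{General coefficients}
Let $f_\ell=F(y_k)$ be the factor in the $\ell$-th exchange relation, and put $D=y_1y_2^2y_3$. Table~\ref{tab:A} and $F(q^{-1})=F(q)$ give
\begin{gather*}
f_1=F(y_2),\qquad f_2=F(y_1y_2),\qquad f_3=f_7=F(y_1),\qquad f_4=F(D),\\
f_5=f_8=F(y_1y_2y_3),\qquad f_6=f_9=F(y_2y_3).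
\end{gather*}
Let $x_k^{(\ell)}$ be the variable produced at step $\ell$. By \eqref{eq:simple},
\begin{equation}\label{eq:nine}
\begin{aligned}
x_2^{(1)}&=f_1\,x_1x_3/x_2,\\
x_1^{(2)}&=f_2\,x_2^{(1)}x_3/x_1=f_1f_2\,x_3^2/x_2,\\
x_2^{(3)}&=f_3\,x_1^{(2)}/x_2^{(1)}=f_2f_3\,x_3/x_1,\\
x_3^{(4)}&=f_4\,x_1^{(2)}/x_3=f_1f_2f_4\,x_3/x_2,\\
x_1^{(5)}&=f_5\,x_2^{(3)}x_3^{(4)}/x_1^{(2)}=f_2f_3f_4f_5/x_1,\\
x_2^{(6)}&=f_6\,x_1^{(5)}x_3^{(4)}/x_2^{(3)}=f_1f_2f_4^2f_5f_6/x_2,\\
x_1^{(7)}&=f_7\,x_2^{(6)}/x_1^{(5)}=f_1f_4f_6\,x_1/x_2&&(f_7=f_3),\\
x_2^{(8)}&=f_8\,x_1^{(7)}x_3^{(4)}/x_2^{(6)}=f_1\,x_1x_3/x_2&&(f_8=f_5),\\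
x_1^{(9)}&=f_9\,x_2^{(8)}/x_1^{(7)}=x_3/f_4&&(f_9=f_6).
\end{aligned}
\end{equation}
Thus $x_1^{(9)}=x_3(D\oplus1)/(D+1)$. The missing variable is $x_3^{(4)}$: it carries the factor $f_4$, and $(x_3/f_4)\cdot x_3^{(4)}=x_1^{(2)}$.

Let $R$ be $\mathbb{ZP}$ or $\mathbb{QP}$, and suppose that $x_1^{(9)}\in R[\mathbf x^{\pm1}]$. Comparing coefficients of $x_3$ in $(D+1)\,x_1^{(9)}=(D\oplus1)\,x_3$ gives $(D+1)z=D\oplus1$ for some $z\in R$. As $D\oplus1\in\mathbb P$ is a unit, $D+1$ is a unit of $R$. For $R=\mathbb{ZP}$ this is impossible, since the augmentation $\mathbb{ZP}\to\mathbb Z$ sends $D+1$ to $2$. Now let $R=\mathbb{QP}$ and $D\ne1$, and suppose that $(D+1)z=1$. The element $D$ and the finitely many elements of $\mathbb P$ occurring in $z$ generate a torsion-free abelian group, isomorphic to some $\mathbb Z^r$; order it lexicographically. The highest term of $(D+1)z$ is the product of the highest terms of the two factors, and the lowest term is the product of the lowest terms. They are distinct because $D\ne1$, so $(D+1)z$ has at least two terms, a contradiction.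

Finally, consecutive labels in $2,1,2,3,1,2,1,2,1$ differ, so the sequence is a path in $\mathbb T_3$ leading away from $t_0$, and the seeds along it extend to a cluster pattern. This proves Theorem~\ref{thm:A}.

\section{Ranks two and four}\label{sec:B}

\begin{proof}[Proof of Theorem~\ref{thm:B}(i)]
A new arrow needs three distinct vertices $i,k,j$. So for $n\le2$ no arrow is ever created or deleted, and the numbers $p_{ij}$ along a pattern do not depend on the homotopy. By \eqref{eq:seed}, a pattern from $(Q,H)$ has the same $\mathbf x_t$ and $\mathbf y_t$ as the pattern from $(Q,H^{\mathrm{ev}})$ with the same initial data. Theorem~\ref{thm:known} applies to the latter by Example~\ref{ex:even}.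
\end{proof}

With trivial coefficients the variable $x_3/2$ of Theorem~\ref{thm:A} is still a Laurent polynomial over $\mathbb Q$. To leave a nonconstant polynomial in the denominator we add a vertex that is never mutated, whose variable plays the role of a coefficient.

\begin{proof}[Proof of Theorem~\ref{thm:B}(ii)]
Keep $G=\langle g\rangle$ and $\omega$ from Section~\ref{sec:A}. Add to $Q_0$ a vertex $4$ and one arrow $4\to2$ of weight $1$, and let $H=\ker\omega$; it is reduced, since no $2$-cycle was added. Take $\mathbb P=\{1\}$ and mutate at $2,1,2,3,1,2,1,2,1$. For $i,j,k\in\{1,2,3\}$, formula \eqref{eq:mut} involves only entries indexed by $1,2,3$, so $b_{12},b_{23},b_{13}$ are as in Table~\ref{tab:A}. By \eqref{eq:seed} the exchange relations are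
\[
x_kx_k'=f\cdot\prod_{i\le3}x_i^{c_{ik}},\qquad f=x_4^{p_{4k}}+x_4^{p_{k4}},
\]
and by \eqref{eq:p} the factor $f$ is read off from $b_{4k}$. It remains to follow the fourth row of $B$, for which \eqref{eq:mut} says $b'_{4j}=b_{4j}+[b_{4k}]_+[b_{kj}]_+-[b_{4k}]_-[b_{kj}]_-$.
\begin{center}
\begin{tabular}{c|ccc|c|c}
 & $b_{41}$ & $b_{42}$ & $b_{43}$ & $k$ & factor\\
\hline
$t_0$ & $0$ & $1$ & $0$ & $2$ & $f_1=1+x_4$\\
$t_1$ & $g^{-1}$ & $-1$ & $1$ & $1$ & $f_2=1+x_4$\\
$t_2$ & $-g^{-1}$ & $0$ & $1+g^{-1}$ & $2$ & $f_3=2$\\
$t_3$ & $-g^{-1}$ & $0$ & $1+g^{-1}$ & $3$ & $f_4=1+x_4^2$\\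
$t_4$ & $1$ & $0$ & $-1-g^{-1}$ & $1$ & $f_5=1+x_4$\\
$t_5$ & $-1$ & $g$ & $-g^{-1}$ & $2$ & $f_6=1+x_4$\\
$t_6$ & $0$ & $-g$ & $g-g^{-1}$ & $1$ & $f_7=2$\\
$t_7$ & $0$ & $-g$ & $g-g^{-1}$ & $2$ & $f_8=1+x_4$\\
$t_8$ & $-g$ & $g$ & $-g^{-1}$ & $1$ & $f_9=1+x_4$
\end{tabular}
\end{center}
At $t_2$ and $t_6$ we have $b_{4k}=0$, and the row does not change. For the other steps we take $b_{kj}$ from Table~\ref{tab:A}, using $b_{21}=g^{-1}-1$ at $t_0,t_5,t_7$ and $b_{31}=1-g^{-2}$ at $t_3$:
\[
\begin{array}{lll}
t_0\to t_1: & b'_{41}=0+1\cdot g^{-1}, & b'_{43}=0+1\cdot1,\\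
t_1\to t_2: & b'_{42}=-1+g^{-1}\cdot g, & b'_{43}=1+g^{-1}\cdot1,\\
t_3\to t_4: & b'_{41}=-g^{-1}+(1+g^{-1})\cdot1, & b'_{42}=0,\\
t_4\to t_5: & b'_{42}=0+1\cdot g, & b'_{43}=-1-g^{-1}+1\cdot1,\\
t_5\to t_6: & b'_{41}=-1+g\cdot g^{-1}, & b'_{43}=-g^{-1}+g\cdot1,\\
t_7\to t_8: & b'_{41}=0-g\cdot1, & b'_{43}=g-g^{-1}-g\cdot1.
\end{array}
\]
The computation \eqref{eq:nine} used only the numbers $c_{ik}$ and the equalities $f_7=f_3$, $f_8=f_5$, $f_9=f_6$, which hold here. Hence $x_1^{(9)}=x_3/(1+x_4^2)$. This is not in $\mathbb Q[x_1^{\pm1},\dots,x_4^{\pm1}]$, because the units of this ring are the scalar multiples of monomials and $1+x_4^2$ is not one of them.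
\end{proof}

The factors $f_1,\dots,f_6$ are the numerators $y_2+1$, $y_1y_2+1$, $y_1+1$, $D+1$, $y_1y_2y_3+1$, $y_2y_3+1$ of Section~\ref{sec:A} with $y_1=y_3=1$ and $y_2=x_4$.

\section{All reduced homotopies on $1\rightleftarrows2\rightleftarrows3$}\label{sec:C}

We prove Theorem~\ref{thm:C}. Let $H$ be a reduced homotopy on $Q_0$ and $G=\pi_1(Q_0,2)/H_2$.

\subsection{Chains and triangles}\label{sub:states}

First we write $H$ as a kernel. Let $\gamma_1=\alpha^{-1}$, $\gamma_3=\beta$, and let $\gamma_2$ be the trivial walk, so that $\gamma_v$ goes from $2$ to $v$. For a walk $w$ from $i$ to $j$ let $\omega(w)\in G$ be the class of $\gamma_iw\gamma_j^{-1}$. This is a weight, and $\ker\omega=H$ because $\gamma_i^{-1}H_2\gamma_i=H_i$. We have $\omega(\alpha)=\omega(\beta)=1$, and $\omega(\alpha')=g^{-1}$, $\omega(\beta')=h^{-1}$ are the classes of the $2$-cycles $\alpha'\alpha$ and $\beta\beta'$. These two walks generate $\pi_1(Q_0,2)$, since $\{\alpha,\beta\}$ is a spanning tree with complement $\{\alpha',\beta'\}$. Hence $G=\langle g,h\rangle$, $g,h\ne1$ by reducedness,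 and $b_{12}=1-g$, $b_{23}=1-h$, $b_{13}=0$.

A \emph{state} is a matrix $B$ up to regauging. For an ordering $(i,j,k)$ of $\{1,2,3\}$ and $g,h\in G\setminus\{1\}$ define the states
\[
\begin{array}{lllll}
C_{ijk}(g,h): & b_{ij}=1-g, & b_{jk}=1-h, & b_{ik}=0;\\
\Delta_{ijk}(g,h): & b_{ij}=g-1, & b_{jk}=h-1, & b_{ik}=1-gh & (\text{if }gh\ne1).
\end{array}
\]
The first is a \emph{chain} with \emph{center} $j$ and \emph{leaves} $i,k$; the second is a \emph{triangle}; $(g,h)$ is the \emph{pair}. The initial state is $C_{123}(g,h)$. The chain $C_{ijk}(g,h)$ is \emph{degenerate} if $gh=1$, and a mutation is \emph{degenerate} if it is performed at the center of a degenerate chain.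

\begin{lemma}\label{lem:states}
Mutation acts on these states as follows, and step (3) is always forced.
\[
\begin{array}{l|l}
C_{ijk}(g,h)\ \text{at }i & C_{ijk}(g^{-1},h)\\
C_{ijk}(g,h)\ \text{at }k & C_{ijk}(g,h^{-1})\\
C_{ijk}(g,h)\ \text{at }j & \Delta_{ijk}(g,h)\text{ if }gh\ne1,\quad C_{ijk}(g^{-1},h^{-1})\text{ if }gh=1\\
\hline
\Delta_{ijk}(g,h)\ \text{at }j & C_{ijk}(g,h)\\
\Delta_{ijk}(g,h)\ \text{at }i & C_{jik}(g,(gh)^{-1})\\
\Delta_{ijk}(g,h)\ \text{at }k & C_{ikj}((gh)^{-1},h)
\end{array}
\]
In particular every state reached from $(Q_0,H)$ is a chain or a triangle with a pair that generates $G$.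
\end{lemma}

\begin{proof}
In a chain read in the order $(i,j,k)$, regauging at the leaf $i$ multiplies $b_{ij}$ on the left, regauging at the leaf $k$ multiplies $b_{jk}$ on the right, and nothing else changes. In this way $s-1$ can be replaced by $1-s^{-1}$ in either position; we write $s-1\sim1-s^{-1}$.

Mutating $C_{ijk}(g,h)$ at $i$ gives $b'_{ij}=g-1\sim1-g^{-1}$ and keeps $b_{jk}$; mutating at $k$ gives $b'_{jk}=h-1\sim1-h^{-1}$ and keeps $b_{ij}$. At $j$ we get $b'_{ij}=g-1$, $b'_{jk}=h-1$ and, by \eqref{eq:diff}, $b'_{ik}=1-gh$. If $gh=1$, this is a chain with entries $g-1\sim1-g^{-1}$ and $h-1\sim1-h^{-1}$.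

Consider $\Delta_{ijk}(g,h)$. At $j$, \eqref{eq:diff} gives $b'_{ik}=(1-gh)+gh-1=0$, and $b'_{ij}=1-g$, $b'_{jk}=1-h$. At $i$, we have $b_{ji}=1-g^{-1}$ and $b_{ik}=1-gh$, so $b'_{jk}=(h-1)+1-h=0$, and the new chain has $b'_{ji}=g^{-1}-1\sim1-g$, $b'_{ik}=gh-1\sim1-(gh)^{-1}$. At $k$, we have $b_{ik}=1-gh$ and $b_{kj}=1-h^{-1}$, so $b'_{ij}=(g-1)+1-g=0$, and $b'_{ik}=gh-1\sim1-(gh)^{-1}$, $b'_{kj}=h^{-1}-1\sim1-h$.

Every use of \eqref{eq:diff} is one of the two forced situations. Each new pair generates the same subgroup as $(g,h)$.
\end{proof}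

So \eqref{eq:simple} holds at every seed, and $\mathbf x_t,\mathbf y_t$ depend on $H$ only through the \emph{shapes} $(c_{ij})$. There are four shapes: the triangle and the three chains. A nondegenerate mutation changes the shape by a rule that does not involve $G$: a leaf mutation keeps it, a center mutation gives the triangle, and mutating a triangle at $i$ gives the chain with center $i$.

\subsection{The Laurent cases}

If $|G|=2$, then $\omega(w^2)=\omega(w)^2=1$ for every closed walk $w$, so $H$ contains all squares and Theorem~\ref{thm:known} applies.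

Suppose that $G$ is not cyclic. A pair with $gh=1$ generates the cyclic group $\langle g\rangle$, so by Lemma~\ref{lem:states} no degenerate chain occurs, and the shape at $t\in\mathbb T_3$ depends only on the path from $t_0$ to $t$. The same holds for the homotopy $H^{\mathrm{ev}}$ of Example~\ref{ex:even}: its group is the image of $\pi_1(Q_0,2)$ in $(\mathbb Z/2)^4$, which is generated by the linearly independent images of $\alpha'\alpha$ and $\beta\beta'$ and so is $(\mathbb Z/2)^2$. By induction on the distance from $t_0$, a pattern from $(Q_0,H)$ has the same shapes, hence by \eqref{eq:simple} the same $\mathbf x_t$ and $\mathbf y_t$, as a pattern from $(Q_0,H^{\mathrm{ev}})$. Theorem~\ref{thm:known} applies to the latter.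

\subsection{Reduction to exponents of $2$}

From now on $G$ is cyclic and $3\le|G|\le\infty$. We cannot expect a fixed mutation sequence, since the first degenerate chain may lie far from $t_0$. We therefore track only the exponent of $2$ for trivial coefficients, which suffices for all coefficients. For a word $k_1\cdots k_N$ in the letters $1,2,3$, start from the initial state and $\nu=(0,0,0)$, and apply the letters in turn: the letter $k$ mutates the state at $k$ and replaces $\nu_k$ by
\begin{equation}\label{eq:nu}
\nu_k'=1-\nu_k+\sum_{i\ne k}c_{ik}\nu_i .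
\end{equation}

\begin{lemma}\label{lem:reduction}
If some word leads to a vector $\nu$ with a negative entry, then for every $\mathbb P$ and $\mathbf y$ some cluster pattern from $(Q_0,H)$ violates the Laurent phenomenon.
\end{lemma}

\begin{proof}
Applying the letter $k$ twice restores the state by Lemma~\ref{lem:matrix}, and it restores $\nu$ because mutation at $k$ does not change the $c_{ik}$. So we may delete repetitions $kk$ from the word without changing the final $\nu$, and assume that the word describes a path in $\mathbb T_3$ leading away from $t_0$.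

Take a cluster pattern and suppose that all variables along this path lie in $\mathbb{ZP}[\mathbf x^{\pm1}]$. Let $\theta\colon\mathbb{ZP}[\mathbf x^{\pm1}]\to\mathbb Z[\mathbf x^{\pm1}]$ be the ring homomorphism that sends every element of $\mathbb P$ to $1$ and fixes the initial variables. At a step from $t$ to $t'$, apply $\theta$ to $(y_{k,t}\oplus1)\,x_{k,t}x_{k,t'}=(y_{k,t}+1)\prod_ix_{i,t}^{c_{ik}}$; this gives $\theta(x_{k,t})\theta(x_{k,t'})=2\prod_i\theta(x_{i,t})^{c_{ik}}$. By induction along the path, $\theta(x_{i,t})$ is $2^{\nu_i}$ times a Laurent monomial, with $\nu$ given by \eqref{eq:nu}. At the end of the path some $\nu_i$ is negative, so that $\theta(x_{i,t})\notin\mathbb Z[\mathbf x^{\pm1}]$, a contradiction.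
\end{proof}

\subsection{Coordinates adapted to nondegenerate mutations}

We must control $\nu$ along words of unknown length. In a chain with center $i$, mutation at the leaf $j$ is the reflection $\nu_j\mapsto1+\nu_i-\nu_j$, which changes the sign of $1+\nu_i-2\nu_j$. This suggests affine coordinates in which all nondegenerate mutations are sign changes or the identity. For a state with vector $\nu$ and $\{i,j,k\}=\{1,2,3\}$ define $u=(u_1,u_2,u_3)$ by
\[
\begin{array}{ll}
\text{chain with center }i: & u_i=3-\nu_i,\qquad u_j=1+\nu_i-2\nu_k,\qquad u_k=1+\nu_i-2\nu_j;\\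
\text{triangle}: & u_i=2+\nu_i-\nu_j-\nu_k\quad\text{for each }i.
\end{array}
\]
Solving for $\nu$, we find $\nu_i=3-u_i$ at the center of a chain, and $\nu_k=2-\tfrac12(u_i+u_j)$ whenever $k$ is a leaf of a chain or a vertex of a triangle.

\begin{lemma}\label{lem:u}
\begin{enumerate}
\item[(a)] In a chain with leaves $j,k$, mutation at $j$ changes the sign of $u_k$ and keeps the other two coordinates. All other nondegenerate mutations keep $u$.
\item[(b)] After any sequence of nondegenerate mutations from the initial state, $(|u_1|,|u_2|,|u_3|)=(1,3,1)$.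
\item[(c)] If a degenerate chain with center $i$ and coordinates $u$ is mutated at $i$ and then at a leaf $j$, the resulting exponent at $j$ is $1+\tfrac12(u_i-u_j)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $i$ be the center. At the leaf $j$, $u'_k=1+\nu_i-2(1+\nu_i-\nu_j)=-u_k$, while $u_i$ and $u_j$ do not involve $\nu_j$. At the center, $\nu_i'=1-\nu_i+\nu_j+\nu_k$, and if the mutation is nondegenerate, the triangle has $u_i'=2+\nu_i'-\nu_j-\nu_k=3-\nu_i=u_i$ and $u_j'=2+\nu_j-\nu_i'-\nu_k=1+\nu_i-2\nu_k=u_j$; exchanging $j$ and $k$ gives $u_k'=u_k$. Mutating a triangle at $i$ is the inverse of such a center mutation.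

(b) The initial state is a chain with center $2$ and $\nu=0$, so $u=(1,3,1)$. Apply (a).

(c) The first mutation gives $\nu_i'=1-\nu_i+\nu_j+\nu_k$, and the state is still a chain with center $i$. The second gives $1-\nu_j+\nu_i'=2-\nu_i+\nu_k=2-(3-u_i)+2-\tfrac12(u_i+u_j)$.
\end{proof}

By (b), nondegenerate mutations never give a negative exponent, since $u_i\le3$ and $u_i+u_j\le4$ for $i\ne j$. By (b) and (c), the first degenerate mutation followed by a leaf mutation gives $-1$ exactly when $u_j-u_i=4$, that is, when
\begin{equation}\label{eq:target}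
(u_i,u_j)=(-3,1)\ \text{ with }i=2,\qquad\text{or}\qquad(u_i,u_j)=(-1,3)\ \text{ with }j=2 .
\end{equation}
In Table~\ref{tab:A}, the leaf mutations at $t_2,t_3,t_6$ change the signs of $u_3,u_2,u_3$, so that $u=(1,-3,1)$ at the degenerate chain $t_7$; this is the first case. In general we have two tasks: to reach a degenerate chain by nondegenerate mutations, and to arrange the signs.

\subsection{A Euclidean algorithm on pairs}

By Lemma~\ref{lem:states}, nondegenerate mutations invert $g$ or $h$, or replace one of them by $(gh)^{-1}$. On a relation $g^dh^e=1$ these moves act as steps of the Euclidean algorithm on $(d,e)$, which reach the relation $gh=1$ if $d$ and $e$ are coprime.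

\begin{lemma}\label{lem:euclid}
Nondegenerate mutations lead from the initial state to a chain with pair $(r,r^{-1})$, where $r$ generates $G$. In particular $r^2\ne1$.
\end{lemma}

\begin{proof}
Let $K$ be the kernel of the surjection $\mathbb Z^2\to G$, $(d,e)\mapsto g^dh^e$, a homomorphism because $G$ is abelian. By Smith normal form there are a basis $v_1,v_2$ of $\mathbb Z^2$ and integers $d_1,d_2\ge0$ with $d_1\mid d_2$ and $K=\mathbb Zd_1v_1+\mathbb Zd_2v_2$. If $d_1\ne1$, a prime $\ell$ divides both $d_1$ and $d_2$, and $G\cong\mathbb Z^2/K$ maps onto $(\mathbb Z/\ell)^2$, which is impossible for cyclic $G$. So $v_1=(d,e)\in K$, and $d,e$ are coprime. If $d=0$, then $e=\pm1$ and $h=1$; if $e=0$, then $g=1$. Hence $d,e\ne0$, and after inverting $g$ or $h$ by leaf mutations we may assume $d,e>0$.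

We use induction on $d+e$ for chains $C_{ijk}(g,h)$ with $g^dh^e=1$ and $d,e>0$ coprime. If $gh=1$, we stop and put $r=g$; this includes the case $d=e=1$. Otherwise $d\ne e$, and mutation at $j$ is nondegenerate and gives $\Delta_{ijk}(g,h)$. If $d>e$, mutate at $i$ and then at $k$ to obtain $C_{jik}(g,gh)$, with $g^{d-e}(gh)^e=1$. If $e>d$, mutate at $k$ and then at $i$ to obtain $C_{ikj}(gh,h)$, with $(gh)^dh^{e-d}=1$. In both cases the new exponents are positive and coprime, and their sum is smaller.

The final pair generates $G$, so $G=\langle r\rangle$, and $r^2\ne1$ because $|G|\ge3$.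
\end{proof}

\subsection{Arranging the signs}

Name the vertices so that the chain of Lemma~\ref{lem:euclid} is $C_{jik}(r,r^{-1})$, with center $i$. Condition \eqref{eq:target} requires $u_i<0$. Leaf mutations cannot change $u_i$, so if $u_i>0$ we move the center, change the sign while $i$ is a leaf, and move the center back. By Lemma~\ref{lem:states},
\begin{multline*}
C_{jik}(r,r^{-1})\xrightarrow{\,k\,}C_{jik}(r,r)\xrightarrow{\,i\,}\Delta_{jik}(r,r)\xrightarrow{\,j\,}C_{ijk}(r,r^{-2})\xrightarrow{\,i\,}C_{ijk}(r^{-1},r^{-2})\\
\xrightarrow{\,k\,}C_{ijk}(r^{-1},r^{2})\xrightarrow{\,j\,}\Delta_{ijk}(r^{-1},r^2)\xrightarrow{\,i\,}C_{jik}(r^{-1},r^{-1}).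
\end{multline*}
The two center mutations, the second and the sixth, are nondegenerate because $r^2\ne1$ and $r\ne1$. By Lemma~\ref{lem:u}(a), the sign of $u_i$ changes exactly once, at the fifth mutation, where $i$ and $k$ are the leaves.

We now have, in either case, a chain with center $i$, with $u_i<0$ and with both entries of the pair in $\{r,r^{-1}\}$, reached by nondegenerate mutations. As $r^2\ne1$, such a chain is degenerate if and only if the two entries differ, so every leaf mutation switches between degenerate and nondegenerate. Let $\ell$ be the leaf $1$ if $i=2$ and the leaf $2$ if $i\ne2$, and let $\ell'$ be the other leaf. If $u_\ell<0$, mutate at $\ell'$; now $u_\ell>0$. If the chain is not degenerate, mutate at $\ell$; this changes only $u_{\ell'}$. We obtain a degenerate chain with $u_i<0<u_\ell$, and by Lemma~\ref{lem:u}(b) the pair $(u_i,u_\ell)$ is as in \eqref{eq:target}. Mutating at $i$ and then at $\ell$ gives $\nu_\ell=-1$ by Lemma~\ref{lem:u}(c). Lemma~\ref{lem:reduction} completes the proof of Theorem~\ref{thm:C}.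

\begin{remark}
Both hypotheses on $G$ are visible in the last two steps. Cyclicity provides the coprime relation in Lemma~\ref{lem:euclid}; for $G=(\mathbb Z/2)^2$ the kernel is $K=2\mathbb Z^2$. The condition $|G|\ge3$ allows the center to move. For $|G|=2$ every pair is $(g,g)$ with $g^2=1$, every chain is degenerate, and the only nondegenerate mutations from the initial state are those at the leaves $1$ and $3$, which keep $u_2=3$; so \eqref{eq:target} is never reached.
\end{remark}

\begin{thebibliography}{9}

\bibitem{FZ}
Fomin and Zelevinsky, \emph{Cluster algebras I}.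

\bibitem{LLMP}
Fang Li, Siyang Liu, Lang Mou, Jie Pan, \emph{Mutations of quivers with 2-cycles}, arXiv:2508.15022 (2025).

\end{thebibliography}
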